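\title{Linear free divisors of maximal analytic spread whose Jacobian ideal is not of linear type}

\begin{abstract}
Let $f$ be a linear free divisor in $n$ variables over a field of characteristic $0$. If the Jacobian ideal $J_f$ is of linear type, then its analytic spread equals $n$. We settle a conjecture that asserts the converse: it holds for $n\le 4$ and fails for every $n\ge 5$. The first counterexample is the quintic $x\bigl((xz+y^2)^2+x^2yu+x^3v\bigr)$. Both halves of the proof rest on a criterion for linear type in terms of the loci where the vector fields annihilating $f$ drop rank.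
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $k$ be a field of characteristic $0$, let $R=k[x_1,\dots,x_n]$ be a standard graded polynomial ring, and let $\mathfrak m=(x_1,\dots,x_n)$. Let $f\in R$ be a nonconstant homogeneous polynomial that is \emph{reduced}, that is, not divisible by the square of a nonconstant polynomial. Its \emph{Jacobian ideal} is $J_f=(f_{x_1},\dots,f_{x_n})$, where $f_{x_i}=\partial f/\partial x_i$, and its module of \emph{logarithmic vector fields} is
\[
\operatorname{Der}(-\log f)=\{\theta\in\operatorname{Der}_k(R):\theta(f)\in(f)\}.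
\]
The polynomial $f$ is a \emph{free divisor} if this $R$-module is free, and a \emph{linear free divisor} if it has a basis of \emph{linear} fields, that is, fields $\sum_j a_j\partial_{x_j}$ whose coefficients $a_j$ are linear forms. The basic example is $f=x_1\cdots x_n$, with basis $x_1\partial_{x_1},\dots,x_n\partial_{x_n}$. A linear free divisor in $n$ variables has degree $n$ (Lemma~\ref{lem:pres}).

For an ideal $I\subset R$ let $\mathcal R(I)=\bigoplus_{m\ge0}I^mt^m\subset R[t]$ be the \emph{Rees algebra}. The ideal $I$ is \emph{of linear type} if the canonical surjection $\operatorname{Sym}_R(I)\to\mathcal R(I)$ is an isomorphism, and the \emph{analytic spread} of $I$ is the Krull dimension $\ell(I)=\dim\mathcal R(I)/\mathfrak m\mathcal R(I)$.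

For $I=J_f$ both notions describe the relations among the partial derivatives. Write both algebras as quotients of $R[T_1,\dots,T_n]$ with $T_i\mapsto f_{x_i}t$. The ideal of $\mathcal R(J_f)$ is generated by all $G$, homogeneous in $T$, with $G(f_{x_1},\dots,f_{x_n})=0$; the ideal of $\operatorname{Sym}(J_f)$ is generated by those $G$ that have degree one in $T$. So $J_f$ is of linear type when every relation among the partials is a consequence of the linear ones. The analytic spread sees only the relations with constant coefficients. Indeed, let $d=\deg f\ge2$. Since $J_f^m$ is generated in degree $m(d-1)$, the space $J_f^m/\mathfrak mJ_f^m$ is the degree $m(d-1)$ part of $J_f^m$, which is spanned by the products of $m$ partials. Hence $\mathcal R(J_f)/\mathfrak m\mathcal R(J_f)\cong k[f_{x_1},\dots,f_{x_n}]$ and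
\begin{equation}\label{eq:spread}
\ell(J_f)=\operatorname{trdeg}_k k(f_{x_1},\dots,f_{x_n})\qquad(\deg f\ge2).
\end{equation}
In particular $\ell(J_f)\le n$, with equality exactly when the partials are algebraically independent.

Now let $f$ be a linear free divisor and $n\ge2$. The linear relations among its partials are generated by relations whose coefficients are linear forms (Lemma~\ref{lem:pres}), so $\operatorname{Sym}(J_f)/\mathfrak m\operatorname{Sym}(J_f)=k[T_1,\dots,T_n]$. If $J_f$ is of linear type, then $\ell(J_f)=n$. A relation with constant coefficients is thus the most visible obstruction to linear type, and since the linear relations of a linear free divisor are as simple as possible, one may guess that it is the only one. This is the conjecture posed in \cite{BMR}.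

\begin{quote}
\textbf{Conjecture.} \emph{If $f$ is a linear free divisor such that $\ell(J_f)=n$, then $J_f$ is of linear type.}
\end{quote}

We show that it is false, and we determine the numbers of variables for which it holds.

\begin{theorem}\label{thm:counter}
In $R=k[x,y,z,u,v]$ let
\[
f=x\bigl((xz+y^2)^2+x^2yu+x^3v\bigr).
\]
Then $f$ is a linear free divisor, $\ell(J_f)=5$, and $J_f$ is not of linear type.
\end{theorem}

\begin{theorem}\label{thm:range}
For every $n\ge5$ there is a linear free divisor $f$ in $n$ variables with $\ell(J_f)=n$ and $J_f$ not of linear type. If $n\le4$, every linear free divisor with $\ell(J_f)=n$ has $J_f$ of linear type.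
\end{theorem}

The idea is as follows. For a linear free divisor, $n-1$ linear fields generate all fields that kill $f$. Let $D_r\subset k^n$ be the set of points at which their values span a space of dimension at most $r$. Over an algebraically closed field, $J_f$ is of linear type if and only if $\dim D_r\le r$ for $0\le r\le n-2$ (Proposition~\ref{prop:rank}). The condition for $r=n-2$ always holds, and the hypothesis $\ell(J_f)=n$ yields the condition for $r=0$. For $n\le3$ nothing else is required. For $n=4$ the remaining condition $r=1$ is forced by a multiplicity count and a normal form (Section~\ref{sec:four}). For $n=5$ the condition $r=2$ fails for the quintic of Theorem~\ref{thm:counter}: on the three-dimensional space $x=y=0$ the four fields span at most a plane (Section~\ref{sec:five}).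

\section{The presentation of the Jacobian ideal}\label{sec:pres}

We identify a vector field $\theta=\sum_ja_j\partial_{x_j}$ with the column $(a_1,\dots,a_n)^T$, and we write $\nabla f$ for the column of partials. Then
\[
\operatorname{Ann}(f)=\{\theta:\theta(f)=0\}
\]
is the module of linear relations (syzygies) of $f_{x_1},\dots,f_{x_n}$. The Euler field $E=\sum_ix_i\partial_{x_i}$ satisfies $Ef=df$ for $d=\deg f$; as $d\ne0$ in $k$, this gives $f\in J_f$. Moreover
\begin{equation}\label{eq:split}
\operatorname{Der}(-\log f)=RE\oplus\operatorname{Ann}(f),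
\end{equation}
because $\theta f=hf$ implies $\theta-\frac hdE\in\operatorname{Ann}(f)$, and $hE$ kills $f$ only if $h=0$.

\begin{lemma}\label{lem:gcd}
Let $f$ be reduced. No irreducible polynomial divides all the partials of $f$. Equivalently, $\dim R/J_f\le n-2$.
\end{lemma}

\begin{proof}
Suppose that the irreducible polynomial $p$ divides all $f_{x_i}$. Then $p\mid f$ since $f\in J_f$. Write $f=pg$; as $f$ is reduced, $p\nmid g$. In characteristic $0$ some $p_{x_i}$ is nonzero, and $p\nmid p_{x_i}$ because its degree is smaller. So $f_{x_i}\equiv gp_{x_i}\not\equiv0\pmod p$, a contradiction. The two statements are equivalent because the primes of height one in $R$ are principal.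
\end{proof}

Freeness is verified with a determinant.

\begin{lemma}[Saito's criterion]\label{lem:saito}
Let $f$ be reduced. If $\theta_1,\dots,\theta_n\in\operatorname{Der}(-\log f)$ have coefficient matrix $M$ with $\det M=cf$ for some $c\in k^*$, then they form a basis of $\operatorname{Der}(-\log f)$.
\end{lemma}

\begin{proof}
First let $N$ be the coefficient matrix of any $n$ logarithmic fields. We claim that $f\mid\det N$. We have $N^T\nabla f\in fR^n$, and multiplying by the adjugate matrix gives $\det(N)\nabla f\in fR^n$. An irreducible factor $p$ of $f$ fails to divide some $f_{x_i}$ by Lemma~\ref{lem:gcd}, so $p\mid\det N$. The irreducible factors of $f$ are pairwise non-associate, so $f\mid\det N$.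

Now let $\theta$ be logarithmic. By Cramer's rule $cf\theta=\sum_id_i\theta_i$, where $d_i$ is the determinant of $M$ with $\theta$ in place of $\theta_i$. By the claim $f\mid d_i$, so $\theta\in\sum_iR\theta_i$. The $\theta_i$ are independent because $\det M\ne0$.
\end{proof}

\begin{lemma}\label{lem:pres}
Let $n\ge2$ and let $f$ be a linear free divisor. The linear fields that kill $f$ form a $k$-vector space of dimension $n-1$. Let $\varphi$ be the $n\times(n-1)$ matrix whose columns are a basis of this space.
\begin{enumerate}
\item[(a)] The columns of $\varphi$ are an $R$-basis of $\operatorname{Ann}(f)$, so the sequence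
\begin{equation}\label{eq:pres}
0\longrightarrow R^{n-1}\xrightarrow{\ \varphi\ }R^n\xrightarrow{(f_{x_1},\dots,f_{x_n})}J_f\longrightarrow0
\end{equation}
is exact.
\item[(b)] $\deg f=n$.
\item[(c)] There is $c\in k^*$ such that $cf_{x_i}=(-1)^i\Delta_i$ for all $i$, where $\Delta_i$ is the minor of $\varphi$ obtained by deleting row $i$. In particular $J_f$ is the ideal of maximal minors of $\varphi$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $V$ be the space of linear logarithmic fields. An $R$-basis of $\operatorname{Der}(-\log f)$ that consists of linear fields is a $k$-basis of $V$; hence $\dim V=n$, and every $k$-basis of $V$ is an $R$-basis. A field in $V$ multiplies $f$ by a constant, so $V=kE\oplus(V\cap\operatorname{Ann}(f))$. Thus $E$ and the $n-1$ columns of $\varphi$ form an $R$-basis, and an $R$-combination of them kills $f$ if and only if the coefficient of $E$ is zero.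

(b) Let $d=\deg f$. By \eqref{eq:pres} the Hilbert series of $R/J_f$ is $h(t)/(1-t)^n$ with $h(t)=1-nt^{d-1}+(n-1)t^d$. Since $\dim R/J_f\le n-2$, the pole at $t=1$ has order at most $n-2$, so $0=h'(1)=n-d$.

(c) Let $\Delta$ be the column with entries $(-1)^i\Delta_i$. It is nonzero because $\varphi$ is injective, and $\varphi^T\Delta=0$ by Laplace expansion. Also $\varphi^T\nabla f=0$, and $\ker\varphi^T$ has rank one, so $\Delta=g\nabla f$ with $g$ a rational function. The denominator of $g$ in lowest terms divides every partial, so $g\in R$ by Lemma~\ref{lem:gcd}. The entries of $\Delta$ and of $\nabla f$ both have degree $n-1$, so $g\in k^*$.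
\end{proof}

\section{A rank criterion for linear type}\label{sec:rank}

If $I$ is presented by a matrix $\varphi$ with $n$ rows, then $\operatorname{Sym}(I)=R[T_1,\dots,T_n]/(\text{entries of }T\varphi)$, where $T=(T_1,\dots,T_n)$. The fiber of $\operatorname{Spec}\operatorname{Sym}(I)$ over a point $p$ is the linear space $\{T:T\varphi(p)=0\}$, which is large where the rank of $\varphi$ is small. On the other hand $\mathcal R(I)$ is a domain of dimension $n+1$, so the part of its spectrum over a proper closed subset has dimension at most $n$. This bounds how far the rank may drop. For a prime $P$ let $\kappa(P)$ be the fraction field of $R/P$ and let $\mu(I_P)$ be the minimal number of generators of $I_P$. By Nakayama's lemma,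
\begin{equation}\label{eq:mu}
\mu(I_P)=\dim_{\kappa(P)}I\otimes\kappa(P)=n-\operatorname{rank}\bigl(\varphi\otimes\kappa(P)\bigr).
\end{equation}

\begin{proposition}\label{prop:obstr}
If a nonzero ideal $I\subset R$ is of linear type, then $\mu(I_P)\le\operatorname{ht}P$ for every prime $P\supseteq I$.
\end{proposition}

\begin{proof}
We use that the dimension of a finitely generated domain over $k$ is the transcendence degree of its fraction field. The fraction field of $\mathcal R(I)$ is $k(x_1,\dots,x_n,t)$, so $\dim\mathcal R(I)=n+1$. Since $P\ne0$, the ring $B=\mathcal R(I)/P\mathcal R(I)$ has dimension at most $n$. If $I$ is of linear type, then $B\otimes\kappa(P)=\operatorname{Sym}(I\otimes\kappa(P))$ is a polynomial ring in $\mu=\mu(I_P)$ variables over $\kappa(P)$. The image of $B$ in this ring is a domain with the same fraction field, which has transcendence degree $\mu+n-\operatorname{ht}P$ over $k$. Hence $\mu+n-\operatorname{ht}P\le\dim B\le n$.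
\end{proof}

For a linear free divisor the number of equations of $\operatorname{Sym}(J_f)$ is $n-1$, the codimension of $\operatorname{Spec}\mathcal R(J_f)$ in $\mathbb A^{2n}$, and this makes the bound sufficient. With $\varphi$ as in Lemma~\ref{lem:pres} and $k$ algebraically closed, put
\[
D_r=\{p\in k^n:\operatorname{rank}\varphi(p)\le r\}.
\]
The rank of $\varphi(p)$ is the dimension of the space of values at $p$ of the fields in $\operatorname{Ann}(f)$, so $D_r$ depends neither on the basis nor on the linear coordinates.

\begin{proposition}\label{prop:rank}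
Let $k$ be algebraically closed, $n\ge2$, and $f$ a linear free divisor. Then $J_f$ is of linear type if and only if $\dim D_r\le r$ for $0\le r\le n-2$.
\end{proposition}

\begin{proof}
Let $J=J_f$. By Lemma~\ref{lem:pres}(c), $D_{n-2}$ is the zero set $V(J)$.

Suppose that $D_r$, $r\le n-2$, has a component $Z$ with $\dim Z>r$, and let $P\supseteq J$ be its prime ideal. By \eqref{eq:mu}, $\mu(J_P)\ge n-r>n-\dim Z=\operatorname{ht}P$, so $J$ is not of linear type by Proposition~\ref{prop:obstr}.

Conversely, assume the inequalities. Let $\Sigma=\operatorname{Sym}(J)$ and let $\mathcal K$ be the kernel of $\Sigma\to\mathcal R(J)$, a prime with $\dim\Sigma/\mathcal K=n+1$ and $\mathcal K\cap R=0$. For $0\ne g\in J$ we have $J_g=R_g$, so $\Sigma_g=R_g[t]=\mathcal R(J)_g$; thus $\Sigma_g$ is a domain and $\mathcal K_g=0$. It remains to see that $g$ is a nonzerodivisor on $\Sigma$.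

Over the set where $\varphi$ has rank exactly $r\le n-2$, the fibers of $\operatorname{Spec}\Sigma$ have dimension $n-r$, so this part has dimension at most $r+(n-r)=n$. Hence the part of $\operatorname{Spec}\Sigma$ over $V(J)$ has dimension at most $n$. But $\operatorname{Spec}\Sigma\subset\mathbb A^{2n}$ is cut out by $n-1$ equations, so by Krull's height theorem each of its components has dimension at least $n+1$. Therefore a minimal prime $\mathfrak q$ of $\Sigma$ misses some $g'\in J\subset R$. Then $\mathfrak q$ is the contraction of the zero ideal of the domain $\Sigma_{g'}=\mathcal R(J)_{g'}$, that is, $\mathfrak q=\mathcal K$. So $\mathcal K$ is the only minimal prime, and the ideal of $\Sigma$ in $R[T]$ has height $n-1$ and $n-1$ generators. By Macaulay's unmixedness theorem (in a polynomial ring, an ideal of height $h$ with $h$ generators has only associated primes of height $h$), $\mathcal K$ is the only associated prime of $\Sigma$. As $g\notin\mathcal K$, it is a nonzerodivisor, and $\mathcal K_g=0$ gives $\mathcal K=0$.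
\end{proof}

The two extreme conditions are the easy ones.

\begin{lemma}\label{lem:ends}
In the setting of Proposition~\ref{prop:rank}, $\dim D_{n-2}\le n-2$. If $\ell(J_f)=n$, then $D_0=\{0\}$.
\end{lemma}

\begin{proof}
The first claim is Lemma~\ref{lem:gcd}, since $D_{n-2}=V(J_f)$. If $0\ne p\in D_0$, then all entries of $\varphi$ lie in the $(n-1)$-dimensional space of linear forms vanishing at $p$. By Lemma~\ref{lem:pres}(c) the partials are polynomials in $n-1$ linear forms, so $\ell(J_f)\le n-1$ by \eqref{eq:spread}.
\end{proof}

\begin{example}\label{ex:nc}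
Let $f=x_1\cdots x_n$. The linear fields killing $f$ are spanned by the differences $x_i\partial_{x_i}-x_l\partial_{x_l}$. If $p$ has exactly $j<n$ nonzero coordinates, choose $l$ with $p_l=0$; the values at $p$ include $p_i\partial_{x_i}$ for all $i$, and the rank is $j$. If no coordinate vanishes, the rank is $n-1$. So for $r\le n-2$ the set $D_r$ is the union of the coordinate subspaces of dimension $r$, and $J_f$ is of linear type.
\end{example}

The next example is the model for the rest of the paper. It passes the test with equality at every step.

\begin{example}\label{ex:quartic}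
In $k[x,y,z,w]$ let $f=x(y^3+xyz+x^2w)$. The cubic factor is irreducible, being linear in $w$ with coprime coefficients $x^2$ and $y^3+xyz$, so $f$ is reduced. Give $x,y,z,w$ the weights $0,1,2,3$. Then $f$ has weight $3$, so $W=y\partial_y+2z\partial_z+3w\partial_w$ satisfies $Wf=3f$. The fields $A=x\partial_y-3y\partial_z-z\partial_w$ and $B=x\partial_z-y\partial_w$ kill $x$, and they kill the cubic:
\[
x(3y^2+xz)-3y\cdot xy-z\cdot x^2=0,\qquad x\cdot xy-y\cdot x^2=0.
\]
The determinant of $E,W,A,B$ is
\[
x\det\begin{pmatrix}y&x&0\\2z&-3y&x\\3w&-z&-y\end{pmatrix}=x\bigl[y(3y^2+xz)+x(2yz+3xw)\bigr]=3f ,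
\]
so $f$ is a linear free divisor. The columns $4W-3E$, $A$, $B$ give
\[
\varphi=\begin{pmatrix}-3x&0&0\\y&x&0\\5z&-3y&x\\9w&-z&-y\end{pmatrix}.
\]
The first three rows have determinant $-3x^3$, and for $x=0$ the last three rows have determinant $3y^3$, so $D_2$ is the plane $x=y=0$. On this plane only the block $\left(\begin{smallmatrix}5z&0\\9w&-z\end{smallmatrix}\right)$ survives. Hence $D_1$ is the line $x=y=z=0$ and $D_0$ is the origin. The ideal $J_f$ is of linear type.
\end{example}

\section{A pencil of quintics and the counterexample}\label{sec:five}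

In Example~\ref{ex:quartic} the last column of $\varphi$ vanishes on the subspace $x=y=0$, of dimension $n-2$, and the other $n-2$ columns must remain independent there. We look at the same construction in five variables and ask whether this independence can fail.

Let $R=k[x,y,z,u,v]$ and give $x,y,z,u,v$ the weights $0,1,2,3,4$. The monomials of degree $4$ and weight $4$ correspond to the partitions of $4$; they are $y^4$, $xy^2z$, $x^2z^2$, $x^2yu$, $x^3v$. In a combination in which $y^4$, $xy^2z$, $x^2yu$, $x^3v$ occur, their coefficients can be normalized by scaling the polynomial and $z,u,v$, and one parameter is left. For $t\in k$ put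
\[
Q_t=y^4+2xy^2z+t\,x^2z^2+x^2yu+x^3v,\qquad f_t=xQ_t .
\]
The polynomial of Theorem~\ref{thm:counter} is $f_1$. Besides $E$ consider $W=y\partial_y+2z\partial_z+3u\partial_u+4v\partial_v$ and the fields
\[
A_t=x\partial_y-2y\partial_z-4(1-t)z\partial_u-u\partial_v,\qquad B_t=x\partial_z-2y\partial_u-2tz\partial_v,\qquad C=x\partial_u-y\partial_v ,
\]
which lower the weight by $1$, $2$, $3$.

\begin{lemma}\label{lem:pencil}
For every $t\in k$, $f_t$ is a linear free divisor, and $\operatorname{Ann}(f_t)$ is free on $W'=5W-4E$, $A_t$, $B_t$, $C$.
\end{lemma}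

\begin{proof}
The polynomial $Q_t$ is linear in $v$ with leading coefficient $x^3$, and $Q_t\equiv y^4\not\equiv0\pmod x$. So $Q_t$ is irreducible and not associate to $x$, and $f_t$ is reduced. We have $Ef_t=5f_t$ and $Wf_t=4f_t$, hence $W'f_t=0$. The fields $A_t,B_t,C$ kill $x$. The derivatives of $Q_t$ in $y,z,u,v$ are $4y^3+4xyz+x^2u$, $2xy^2+2tx^2z$, $x^2y$, $x^3$, so
\begin{align*}
A_tQ_t&=(4xy^3+4x^2yz+x^3u)-(4xy^3+4tx^2yz)-4(1-t)x^2yz-x^3u=0,\\
B_tQ_t&=(2x^2y^2+2tx^3z)-2x^2y^2-2tx^3z=0,\\
CQ_t&=x^3y-x^3y=0 .
\end{align*}
Expanding twice along the first row, the determinant of $E,W,A_t,B_t,C$ is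
\[
\det\begin{pmatrix}
x&0&0&0&0\\
y&y&x&0&0\\
z&2z&-2y&x&0\\
u&3u&-4(1-t)z&-2y&x\\
v&4v&-u&-2tz&-y
\end{pmatrix}=x\,(yM_1-xM_2),
\]
where $M_1$ and $M_2$ are the minors on the rows $z,u,v$ and the columns $A_t,B_t,C$ and $W,B_t,C$:
\begin{align*}
M_1&=-2y(2y^2+2txz)-x\bigl(4(1-t)yz+xu\bigr)=-4y^3-4xyz-x^2u,\\
M_2&=2z(2y^2+2txz)+x(3yu+4xv).
\end{align*}
Thus $yM_1-xM_2=-4y^4-8xy^2z-4tx^2z^2-4x^2yu-4x^3v=-4Q_t$, and the determinant is $-4f_t$. By Lemma~\ref{lem:saito}, $f_t$ is a linear free divisor. The four fields $W',A_t,B_t,C$ are independent linear fields killing $f_t$, so they are a basis of $\operatorname{Ann}(f_t)$ by Lemma~\ref{lem:pres}(a).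
\end{proof}

Let $\varphi_t$ be the matrix with columns $W',A_t,B_t,C$, and let $P=(x,y)$. This prime has height $2$, and it contains $J_{f_t}$ since $f_t\in P^2$. We have $W'=(-4x,y,6z,11u,16v)^T$. Modulo $P$ the rows $x,y$ of $\varphi_t$ vanish, and the rows $z,u,v$ become
\begin{equation}\label{eq:modP}
\begin{pmatrix}6z&0&0&0\\11u&-4(1-t)z&0&0\\16v&-u&-2tz&0\end{pmatrix}.
\end{equation}
By \eqref{eq:mu} and Proposition~\ref{prop:obstr}, linear type requires this matrix to have rank $3$ over $k(z,u,v)$. Its first three columns have determinant $48\,t(1-t)z^3$, so the rank drops exactly for $t=0$ and $t=1$. The value $t=0$ does not contradict the conjecture: the partials of $f_0$ in $z,u,v$ are $2x^2y^2$, $x^3y$, $x^4$, which satisfy $2T_u^2=T_zT_v$, so $\ell(J_{f_0})\le4$. For $t=1$ the term $x^3z^2$ destroys this relation, while the rank is still $2$.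

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Let $f=f_1$ and $X=xz+y^2$, so that $f=xX^2+x^3yu+x^4v$. By Lemma~\ref{lem:pencil}, $f$ is a linear free divisor and $\varphi_1$ presents $J_f$.

The partials are
\[
f_v=x^4,\quad f_u=x^3y,\quad f_z=2x^2X,\quad f_y=4xyX+x^3u,\quad f_x=X^2+2xzX+3x^2yu+4x^3v .
\]
Each partial after $f_v$ introduces one new variable, so the ratios of the variables can be solved for in turn:
\begin{equation}\label{eq:ratios}
\begin{gathered}
\frac yx=\frac{f_u}{f_v},\qquad\frac X{x^2}=\frac{f_z}{2f_v},\qquad\frac zx=\frac X{x^2}-\frac{y^2}{x^2},\qquad\frac ux=\frac{f_y}{f_v}-4\,\frac yx\,\frac X{x^2},\\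
\frac vx=\frac14\Bigl(\frac{f_x}{f_v}-\frac{X^2}{x^4}-2\,\frac zx\,\frac X{x^2}-3\,\frac yx\,\frac ux\Bigr).
\end{gathered}
\end{equation}
Let $K=k(f_x,f_y,f_z,f_u,f_v)$. By \eqref{eq:ratios}, $y/x,z/x,u/x,v/x\in K$, and $x^4\in K$. So all five variables are algebraic over $K$, and $\ell(J_f)=5$ by \eqref{eq:spread}.

For $t=1$ the nonzero columns of \eqref{eq:modP} are $(6z,11u,16v)^T$, $(0,0,-u)^T$, $(0,0,-2z)^T$, of rank $2$. Hence $\mu((J_f)_P)=5-2=3>2=\operatorname{ht}P$, and $J_f$ is not of linear type by Proposition~\ref{prop:obstr}.
\end{proof}

\begin{remark}[A relation that is not generated by linear ones]\label{rem:relation}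
The failure can be seen without Proposition~\ref{prop:obstr}. The ideal $\mathcal L$ of $\operatorname{Sym}(J_f)$, $f=f_1$, is generated by
\begin{gather*}
L_{W'}=-4xT_x+yT_y+6zT_z+11uT_u+16vT_v,\qquad L_A=xT_y-2yT_z-uT_v,\\
L_B=xT_z-2yT_u-2zT_v,\qquad L_C=xT_u-yT_v .
\end{gather*}
Rank $2$ modulo $P$ means that two independent combinations of the columns lie in $PR^5$; they are $C$ and $uB_1-2zA_1$. Accordingly $uL_B-2zL_A=xg_1+yg_2$ with $g_1=uT_z-2zT_y$ and $g_2=4zT_z-2uT_u$. Eliminate $x,y$ from $xg_1+yg_2$ and $xT_u-yT_v$ by a determinant:
\[
G=g_2T_u+g_1T_v=(4zT_z-2uT_u)T_u-(2zT_y-uT_z)T_v .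
\]
Then $xG=g_2L_C+T_v(uL_B-2zL_A)\in\mathcal L$, so $xG(\nabla f)=0$ and $G$ lies in the ideal of $\mathcal R(J_f)$. Modulo $(x,y,T_v)$ the ideal $\mathcal L$ becomes $(6zT_z+11uT_u)$, which does not contain $G\equiv2T_u(2zT_z-uT_u)$. So $G\notin\mathcal L$, and $\operatorname{Sym}(J_f)\to\mathcal R(J_f)$ is not injective.
\end{remark}

\begin{remark}[The polar map]\label{rem:homaloidal}
A form $f$ is \emph{homaloidal} if its polar map $\mathbb P^{n-1}\dashrightarrow\mathbb P^{n-1}$, $p\mapsto(f_{x_1}(p):\dots:f_{x_n}(p))$, is birational. This implies $\ell(J_f)=n$ when $\deg f\ge2$: a relation with constant coefficients among the partials may be taken homogeneous, and then the image lies in a hypersurface. For $f=f_1$, formulas \eqref{eq:ratios} show that the ratios of the partials generate the function field $k(y/x,z/x,u/x,v/x)$ of $\mathbb P^4$. So $f$ is homaloidal, and strengthening the hypothesis $\ell(J_f)=n$ to ``$f$ is homaloidal'' does not rescue the conjecture.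
\end{remark}

\section{Counterexamples in $n\ge5$ variables}\label{sec:all}

To raise the number of variables one must raise the degree with it, so we multiply by new variables. Let $f=f_1\in R=k[x,y,z,u,v]$, let $s=n-5\ge0$, and put $R'=R[w_1,\dots,w_s]$, $w=w_1\cdots w_s$, $F=fw$.

\emph{$F$ is a linear free divisor.} It is reduced. With $E$ the Euler field of $R$, the fields $E,W,A_1,B_1,C,w_1\partial_{w_1},\dots,w_s\partial_{w_s}$ multiply $F$ by constants. Their coefficient matrix is block diagonal with determinant $-4fw=-4F$, and Lemma~\ref{lem:saito} applies.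

\emph{$\ell(J_F)=n$.} Let $K$ be the field generated over $k$ by the partials of $F$. The partials of $F$ in $x,y,z,u,v$ are $w$ times those of $f$, so they have the same ratios, and $y/x,z/x,u/x,v/x\in K$ by \eqref{eq:ratios}. Since $f$ is a form of degree $5$, $f=x^5\rho$ with $\rho\in K^*$. From $F_v=wx^4$ and $F_{w_j}=wx^5\rho/w_j$ we get $F_{w_j}/F_v=\rho x/w_j$, so $w_j=\sigma_jx$ with $\sigma_j\in K^*$. Then $F_v=x^{s+4}\prod_j\sigma_j$ gives $x^{s+4}\in K$. All $n$ variables are algebraic over $K$, and \eqref{eq:spread} applies.

\emph{$J_F$ is not of linear type.} Let $P'=(x,y)R'$, a prime of height $2$ containing $J_F$. The $w_j$ are units in $R'_{P'}$, and $F_{w_j}$ is a multiple of $f\in J_f$, so $(J_F)_{P'}=J_fR'_{P'}$. By flatness this ideal is presented by $\varphi_1$, which has rank $2$ modulo $P'$. So $\mu((J_F)_{P'})=3>2$, and Proposition~\ref{prop:obstr} applies.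

This proves the first assertion of Theorem~\ref{thm:range}.

\section{The conjecture holds for $n\le4$}\label{sec:four}

Let $f$ be a linear free divisor in $n\le4$ variables with $\ell(J_f)=n$, and let $J=J_f$. If $n=1$, then $f=cx_1$, so $J=R$ and $\operatorname{Sym}(J)=R[t]=\mathcal R(J)$. Let $n\ge2$.

We may assume that $k$ is algebraically closed. Indeed, pass to $\bar R=R\otimes_k\bar k$. The Hilbert function of $R/J$ does not change, so $\dim\bar R/J\bar R\le n-2$, and $f$ stays reduced because a repeated factor would divide all partials. The sequence \eqref{eq:pres} stays exact, so $f$ stays a linear free divisor by \eqref{eq:split}. The partials stay algebraically independent over the algebraic extension $\bar k$. Finally $\operatorname{Sym}$ and $\mathcal R$ commute with this flat base change, so the kernel $\mathcal K$ of $\operatorname{Sym}(J)\to\mathcal R(J)$ becomes $\mathcal K\otimes_k\bar k$, which vanishes only if $\mathcal K=0$.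

By Lemma~\ref{lem:ends} the condition of Proposition~\ref{prop:rank} holds for $r=0$ and $r=n-2$. For $n=2,3$ these are all the values of $r$, and $J$ is of linear type. For $n=4$ it remains to prove that $\dim D_1\le1$.

Let $n=4$ and suppose that $\dim D_1\ge2$. Since $D_1\subset D_2$ and $\dim D_2\le2$, the set $D_1$ has a component $Z$ of dimension exactly $2$. Its ideal $P\supseteq J$ is a prime of height $2$, and it is homogeneous because $D_1$ is defined by forms. So $Z$ is the cone over an irreducible curve $\Gamma\subset\mathbb P^3$. We know nothing about $f$ beyond the shape of \eqref{eq:pres}, but that shape fixes the multiplicity of $R/J$, and the drop in rank along $Z$ makes $Z$ count at least three times. This identifies $Z$.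

\subsection*{The surface $Z$ is a plane}

Let $P^{(2)}=P^2R_P\cap R$ be the symbolic square.

\begin{lemma}\label{lem:plane}
$J\subset P^{(2)}$, and $\Gamma$ is a line.
\end{lemma}

\begin{proof}
The $4\times3$ matrix $\varphi$ has rank at most $1$ over $\kappa(P)$, and $J$ is its ideal of $3\times3$ minors. If all entries lie in $P$, then $J\subset P^3$. Otherwise some entry is a unit of $R_P$, and row and column operations over $R_P$ bring $\varphi$ to block diagonal form with blocks $1$ and a $3\times2$ matrix $\psi$. The entries of $\psi$ lie in $PR_P$ by the rank condition, and $J_P$ is the ideal of $2\times2$ minors of $\psi$. In both cases $J_P\subset P^2R_P$.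

Every associated prime $\mathfrak p$ of $R/J$ has height $2$. Indeed, $\operatorname{ht}\mathfrak p\ge2$ by Lemma~\ref{lem:gcd}; and $(R/J)_{\mathfrak p}$ has depth $0$ and projective dimension at most $2$ by \eqref{eq:pres}, so the Auslander--Buchsbaum formula gives $\operatorname{ht}\mathfrak p=\operatorname{depth}R_{\mathfrak p}\le2$. The Hilbert series of $R/J$ is
\[
\frac{1-4t^3+3t^4}{(1-t)^4}=\frac{1+2t+3t^2}{(1-t)^2},
\]
so the multiplicity, the value of the last numerator at $t=1$, is $e(R/J)=6$. The associativity formula states that $e(R/J)=\sum_{\mathfrak p}\operatorname{length}(R_{\mathfrak p}/J_{\mathfrak p})\,e(R/\mathfrak p)$, the sum being over the minimal primes of $J$, all of dimension $2$ here. Since $R_P$ is a regular local ring of dimension $2$, $\operatorname{length}(R_P/P^2R_P)=3$. Therefore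
\begin{equation}\label{eq:mult}
3\deg\Gamma\le\operatorname{length}(R_P/J_P)\,\deg\Gamma\le6 .
\end{equation}

Recall that a plane that does not contain $\Gamma$ meets it in at most $\deg\Gamma$ points. Suppose $\deg\Gamma=2$. A plane through three points of $\Gamma$ contains $\Gamma$, so $P$ contains a linear form $h\ne0$. Equality holds in \eqref{eq:mult}, so $J_P=P^2R_P$ and $P$ is the only minimal prime of $J$, hence the only associated prime. Then $J$ is $P$-primary and $J=J_P\cap R=P^{(2)}\ni h^2$. But $J$ is generated by cubics. So $\deg\Gamma=1$, every plane through two given points of $\Gamma$ contains $\Gamma$, and $\Gamma$ is a line.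
\end{proof}

\subsection*{Normal form of $f$ along the plane}

Choose coordinates $x,y,z,w$ with $P=(x,y)$. The \emph{order} of a nonzero polynomial is the least degree in $(x,y)$ of its monomials. Order is additive on products, so $P^{(2)}=P^2$ is the set of polynomials of order at least $2$, together with $0$.

By Lemma~\ref{lem:plane} all partials of $f$ lie in $P^2$, and so does $f\in J$. Let $m\ge2$ be the order of $f$ and $f_m$ the component of order $m$. Since $x\partial_xf_m+y\partial_yf_m=mf_m\ne0$, one of $f_x,f_y$ has order $m-1$. Hence $m\ge3$. As $\deg f=4$,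
\begin{equation}\label{eq:normal}
f=za+wb+c,\qquad a,b\in k[x,y]_3,\quad c\in k[x,y]_4 .
\end{equation}
Here the hypothesis $\ell(J_f)=4$ enters a second time: the four partials are algebraically independent, so $a=f_z$ and $b=f_w$ are. By the Jacobian criterion in characteristic $0$, $a_xb_y-a_yb_x\ne0$. A linear change of $(z,w)$, or of $(x,y)$, preserves \eqref{eq:normal} and the independence of $a,b$.

The form \eqref{eq:normal} is not contradictory by itself: Example~\ref{ex:quartic} has it, with $a=x^2y$, $b=x^3$, $c=xy^3$. We must use again that $\varphi$ has rank at most $1$ on $Z$, and for that we determine $\varphi$ modulo $P$. First, the fields are tangent to $Z$.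

\begin{lemma}\label{lem:tangent}
If $\theta$ is a linear field with $\theta f=0$, then its coefficients of $\partial_x$ and $\partial_y$ lie in $\langle x,y\rangle$.
\end{lemma}

\begin{proof}
Let $\lambda,\nu\in\langle z,w\rangle$ be these coefficients modulo $(x,y)$, and let $H=za+wb\neq0$. The component of order $2$ of $\theta f$ is $\lambda H_x+\nu H_y$, since $f_z$, $f_w$, $c_x$, $c_y$ are cubics in $x,y$. Suppose $(\lambda,\nu)\ne0$. Over $L=k(z,w)$, the binary cubic $H$ is killed by the constant field $\lambda\partial_x+\nu\partial_y$. In linear coordinates $x',y'$ over $L$ with $x'=\nu x-\lambda y$ in which this field is $\partial_{y'}$, we get $H\in L\,x'^3$. Divide $x'$ by $\gcd(\lambda,\nu)$ to obtain a form $l$ that is primitive over $k[z,w]$, and write $H=hl^3$ with $h\in L$. By Gauss's lemma $l^3$ is primitive, so $h\in k[z,w]$. Since $H$ has degree $1$ in $(z,w)$, the form $l$ has degree $0$ in $(z,w)$. Then $a$ and $b$ are constant multiples of $l^3$, contrary to their independence.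
\end{proof}

So modulo $P$ the rows $x,y$ of $\varphi$ vanish, and the rows $z,w$ form a $2\times3$ matrix $N$ of linear forms in $z,w$ of rank at most $1$ over $k(z,w)$.

\begin{lemma}\label{lem:cases}
After a linear change of $(z,w)$ and a change of basis of the linear fields killing $f$, one of the following holds:
\begin{enumerate}
\item[(i)] two basis fields $\theta_1,\theta_2$ have all their coefficients in $\langle x,y\rangle$;
\item[(ii)] two basis fields satisfy $\theta_1\equiv w\partial_w$ and $\theta_2\equiv z\partial_w\pmod{(x,y)}$.
\end{enumerate}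
\end{lemma}

\begin{proof}
A change of basis is a constant column operation on $N$, and (i) says that $N$ has two zero columns. If $N=0$, (i) holds. Otherwise divide a nonzero column by the gcd of its entries to get $\mathbf u\in k[z,w]^2$, homogeneous of degree $0$ or $1$ with coprime entries. Every column is a rational, hence polynomial, multiple of $\mathbf u$, so $N=\mathbf u\mathbf v^T$ with $\deg\mathbf u+\deg\mathbf v=1$. If $\deg\mathbf u=1$, then $\mathbf v\in k^3$, and column operations make two entries of $\mathbf v$ zero. If $\mathbf u=(u_1,u_2)^T\in k^2$, take $u_2z-u_1w$ as the new coordinate $z$; every basis field sends it into $(x,y)$, so the $z$-row of $N$ is now zero. If the entries of the $w$-row span a space of dimension at most $1$, column operations make two of them zero. If they span $\langle z,w\rangle$, column operations bring the row to $(w,z,0)$, which is (ii).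
\end{proof}

\subsection*{Exclusion of the two cases}

\emph{Case (i).} Write $\theta_i=\alpha_i\partial_x+\beta_i\partial_y+\gamma_i\partial_z+\delta_i\partial_w$ with coefficients in $\langle x,y\rangle$. The coefficients of $z$ and $w$ in $\theta_if=0$ give $\alpha_ia_x+\beta_ia_y=0$ and $\alpha_ib_x+\beta_ib_y=0$. Since $a_xb_y-a_yb_x\ne0$, we get $\alpha_i=\beta_i=0$, and then $\gamma_ia+\delta_ib=0$ for $i=1,2$. The solutions $(\gamma,\delta)$ of $\gamma a+\delta b=0$ form a line over $k(x,y)$, so $\theta_1,\theta_2$ are dependent over $R$. This contradicts Lemma~\ref{lem:pres}(a).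

\emph{Case (ii).} Write
\[
\theta_1=\eta_1+\gamma_1\partial_z+(w+\delta_1)\partial_w,\qquad\theta_2=\eta_2+\gamma_2\partial_z+(z+\delta_2)\partial_w,
\]
with $\gamma_i,\delta_i\in\langle x,y\rangle$ and $\eta_i$ linear fields in $x,y$. Then
\begin{align*}
\theta_1f&=z\,\eta_1a+w\,(\eta_1b+b)+(\eta_1c+\gamma_1a+\delta_1b),\\
\theta_2f&=z\,(\eta_2a+b)+w\,\eta_2b+(\eta_2c+\gamma_2a+\delta_2b),
\end{align*}
and therefore
\begin{equation}\label{eq:case2}
\eta_1a=0,\quad\eta_1b=-b,\quad\eta_1c=-\gamma_1a-\delta_1b;\qquad\eta_2a=-b,\quad\eta_2b=0 .
\end{equation}
The equations for $\eta_2$ determine $a$ and $b$; those for $\eta_1$ then constrain $c$.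

Consider $\eta_2$ as an endomorphism of $\langle x,y\rangle$. If it were diagonalizable, the monomials in its eigenvectors would diagonalize it on $k[x,y]_3$, and $\eta_2^2a=0$ would force $b=-\eta_2a=0$. So it is a single Jordan block, and in suitable coordinates $\eta_2=\varepsilon(x\partial_x+y\partial_y)+x\partial_y$. On cubics $x\partial_y$ is nilpotent, so $3\varepsilon$ is the only eigenvalue, and $\eta_2b=0$ with $b\ne0$ gives $\varepsilon=0$. Thus $\eta_2=x\partial_y$. Now $xb_y=0$ gives $b=\beta x^3$ with $\beta\ne0$, and $xa_y=-\beta x^3$ gives $a=-\beta x^2y+\gamma x^3$ with $\gamma\in k$. Taking $y-(\gamma/\beta)x$ as the new $y$, we have $a=-\beta x^2y$.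

From $\eta_1b=-b$ we get $3x^2\eta_1x=-x^3$, so $\eta_1x=-\frac13x$. From $\eta_1a=0$ we get $-\frac23x^2y+x^2\eta_1y=0$, so $\eta_1y=\frac23y$. Hence
\[
\eta_1(x^{4-i}y^i)=\bigl(i-\tfrac43\bigr)x^{4-i}y^i ,
\]
and no eigenvalue is zero. By \eqref{eq:case2}, $\eta_1c\in(a,b)\subset(x^2)$, so the coefficients of $xy^3$ and $y^4$ in $c$ vanish. Then $a,b,c\in(x^2)$ and $x^2\mid f$, which is impossible since $f$ is reduced.

Both cases are excluded, so $\dim D_1\le1$, and $J_f$ is of linear type by Proposition~\ref{prop:rank}. This completes the proof of Theorem~\ref{thm:range}.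

\begin{remark}\label{rem:why}
Example~\ref{ex:quartic} shows how narrowly case (ii) fails. There $a,b$ have the form just found and $-A\equiv z\partial_w$ plays the role of $\theta_2$. The diagonal field, however, restricts to $5z\partial_z+9w\partial_w$ on the plane, and its part $-3x\partial_x+y\partial_y$ kills $xy^3$; this is what allows $c=xy^3$. Rank one on the plane removes the term $z\partial_z$, which changes the weights and excludes $xy^3$.

The step that does not extend to five variables is the normal form. A quartic of order at least $3$ in $(x,y)$ is linear in the other variables. A quintic that is linear in $z,u,v$, such as $f_0$, has three partials in $k[x,y]$ and hence $\ell\le4$; but a quintic of order $3$ has room for a term quadratic in $z,u,v$, and $f_1$ uses this room for $x^3z^2$.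
\end{remark}

\begin{thebibliography}{1}

\bibitem{BMR}
Ricardo Burity, Cleto B. Miranda-Neto, Zaqueu Ramos,
\emph{Free divisors, blowup algebras of Jacobian ideals, and maximal analytic spread},
arXiv:2301.03132 (2023).

\end{thebibliography}
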